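\title{The lines on a Weddle surface}

\begin{abstract}
The Weddle surface of six points in linear general position in complex projective $3$-space is the locus of vertices of quadric cones through the six points. We find all the lines on it. Their number is $25+2N$, where $N$ is the number of involutions of the twisted cubic through the six points that permute these points and fix none of them. We show that $N$ takes exactly the values $0,1,2,3,4,6$. Hence a Weddle surface contains at most $37$ lines, and the bound is attained by exactly one configuration of six points up to projectivity.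
\end{abstract}

\section{The Weddle surface and the number of its lines}\label{sec:intro}

We work over $\mathbb C$. A set $Z=\{p_1,\dots,p_6\}$ of six points of $\mathbb P^3$ is in \emph{linear general position} if no four of its points lie in a plane; then no three of them lie on a line. A \emph{quadric} is a nonzero quadratic form in the coordinates $x_0,\dots,x_3$, up to a scalar, and it is \emph{singular at $P$} if its four partial derivatives vanish at $P$. In coordinates with $P=(1:0:0:0)$ this means that the form involves only $x_1,x_2,x_3$. So the quadratic forms singular at $P$ make up a vector space of dimension $6$, and a quadric singular at $P$ is the cone with vertex $P$ over a conic, possibly degenerate, in the plane of lines through $P$. The \emph{Weddle surface} of $Z$ is the locus of the vertices of such cones through $Z$: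
\[
\mathcal W(Z)=\{P\in\mathbb P^3:\ \text{some quadric through $Z$ is singular at $P$}\}.
\]
A point $P\notin Z$ lies on $\mathcal W(Z)$ exactly when the projection from $P$ maps $Z$ into a plane conic. Five points of a plane always lie on a conic and a sixth point imposes one more condition, so one expects a surface. It is classical (Weddle, Cayley) that $\mathcal W(Z)$ is a quartic surface. Corollary~\ref{cor:quartic} below reproves this and shows that the natural variants of the definition give the same set.

A \emph{line of} $\mathcal W(Z)$ is a line of $\mathbb P^3$ contained in $\mathcal W(Z)$. Twenty-five of them are present for every $Z$.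
\begin{itemize}
\item \emph{The $15$ lines $\langle p_i,p_j\rangle$.} Let $P$ lie on $\langle p_1,p_2\rangle$, say with $P\ne p_1$. A cone with vertex $P$ through $p_1$ contains the line $\langle P,p_1\rangle$, hence $p_2$. So passing through $Z$ imposes at most five linear conditions on the $6$-dimensional space of forms singular at $P$, and a nonzero solution exists. If $P=p_1$, exchange the roles of $p_1$ and $p_2$.
\item \emph{The $10$ lines $\langle p_i,p_j,p_k\rangle\cap\langle p_l,p_m,p_n\rangle$}, one for each splitting of $Z$ into two triples. The pair of planes is a quadric through $Z$, and it is singular along this line.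
\end{itemize}
The second construction shows why linear general position is needed. If $p_1,\dots,p_4$ lie in a plane $H$, then $H\cup H'$ passes through $Z$ for every plane $H'\neq H$ containing $p_5$ and $p_6$, and the infinitely many lines $H\cap H'$ all consist of vertices.

Nothing forces a further line for an arbitrary $Z$, and one would guess that extra lines appear only for special configurations. How many can there be? The problem that we solve comes from \cite{weddle}:

\medskip
\noindent\emph{Let $Z$ be a set of six points of $\mathbb P^3$ in linear general position. Does $\mathcal W(Z)$ contain at most $37$ lines?}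
\medskip

The answer is yes, and it follows from an exact count. To state it, recall that a \emph{twisted cubic} is the image of a map $\mathbb P^1\to\mathbb P^3$ given by a basis of the space of binary cubic forms, and that six points in linear general position lie on a unique twisted cubic $\Gamma$ (Castelnuovo; see \cite[Theorem 1.18]{harris}). Fix an isomorphism $\gamma:\mathbb P^1\to\Gamma$ and put $S=\gamma^{-1}(Z)$, a set of six distinct points of $\mathbb P^1$. An \emph{involution} is an element of order $2$ of $\mathrm{PGL}_2(\mathbb C)$; it has exactly two fixed points on $\mathbb P^1$. Let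
\[
N(S)=\#\{\text{involutions }\sigma:\ \sigma(S)=S\text{ and $\sigma$ has no fixed point in }S\}.
\]
Another choice of $\gamma$ moves $S$ by an element of $\mathrm{PGL}_2(\mathbb C)$ and does not change $N(S)$.

\begin{theorem}\label{thm:lines}
The surface $\mathcal W(Z)$ contains exactly $25+2N(S)$ lines, namely
\begin{itemize}
\item[(I)] the $15$ lines joining two points of $Z$;
\item[(II)] the $10$ lines $\langle p_i,p_j,p_k\rangle\cap\langle p_l,p_m,p_n\rangle$ for the splittings of $Z$ into two triples;
\item[(III)] for each involution $\sigma$ counted by $N(S)$, two lines $L_{\sigma,c}$, one for each fixed point $c$ of $\sigma$. In coordinates with $\gamma(x)=(1:x:x^2:x^3)$ and $\sigma(x)=-x$, they are $x_1=x_3=0$ and $x_0=x_2=0$.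
\end{itemize}
\end{theorem}

\begin{theorem}\label{thm:N}
For a set $S$ of six points of $\mathbb P^1$ we have $N(S)\in\{0,1,2,3,4,6\}$, and all these values occur. Moreover $N(S)=6$ if and only if $S$ is projectively equivalent to $\{0,\infty,1,-1,i,-i\}$.
\end{theorem}

\begin{corollary}\label{cor:37}
The surface $\mathcal W(Z)$ contains at most $37$ lines. The possible numbers of lines are exactly $25,27,29,31,33,37$. The value $37$ is attained by exactly one $Z$ up to projectivity, namely the set consisting of $(1:0:0:0)$, $(0:0:0:1)$ and the four points $(1:\zeta:\zeta^2:\zeta^3)$ with $\zeta^4=1$.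
\end{corollary}

The lines of type (III) are found, like the first $25$, by counting conditions (Section~\ref{sec:third}). The substance of Theorem~\ref{thm:lines} is that there are no others. The equation of $\mathcal W(Z)$ is a $4\times4$ determinant and is hard to restrict to an unknown line. On a chord of $\Gamma$, however, it becomes a two-term equation (Lemma~\ref{lem:chord}), and every other line $L$ is met by infinitely many chords, namely those whose endpoints lie in a plane through $L$. The condition $L\subset\mathcal W(Z)$ thus becomes a statement on $\mathbb P^1$: an explicit rational function is constant on the fibers of the projection of $\Gamma$ from $L$ (Section~\ref{sec:other}). Theorem~\ref{thm:N} is proved in Section~\ref{sec:groups} by determining the possible symmetry groups of $S$.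

\section{Binary cubics and the lines attached to an involution}\label{sec:third}

From now on $Z$ is in linear general position and $\mathcal W=\mathcal W(Z)$. We translate planes and lines of $\mathbb P^3$ into binary cubics. Let $U=\mathbb C^2$ with basis $e_0,e_1$, and let $V=\mathrm{Sym}^3U$ with basis $e_0^3,\ 3e_0^2e_1,\ 3e_0e_1^2,\ e_1^3$ and corresponding coordinates $x_0,\dots,x_3$. The cube of $s=s_0e_0+s_1e_1$ has coordinates $(s_0^3,s_0^2s_1,s_0s_1^2,s_1^3)$. After a change of coordinates in $\mathbb P^3$ we may therefore assume
\[
\mathbb P^1=\mathbb P(U),\qquad \mathbb P^3=\mathbb P(V),\qquad \gamma(s)=s^3,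
\]
and $\gamma(x)=(1:x:x^2:x^3)$ in the affine coordinate $x=s_1/s_0$. A change of basis in $U$ induces one in $V$ that preserves these formulas, so the coordinate $x$ on $\mathbb P^1$ may be chosen freely. We write $s$ both for a nonzero vector of $U$ and for its point in $\mathbb P^1$. We often write a binary form of degree $k$ as a polynomial in $x$ of degree at most $k$; a polynomial of degree $j\le k$ is then a form that vanishes to order $k-j$ at $\infty$.

A linear form $\ell$ on $V$ is identified with the binary cubic $s\mapsto\ell(s^3)$, so that $x_j$ corresponds to $x^j$. The plane $\ell=0$ meets $\Gamma$ in the zeros of this cubic, hence in at most three points. Thus no four points of $\Gamma$ are coplanar, no three are collinear, and $\gamma(S)$ is in linear general position for every set $S$ of six points of $\mathbb P^1$. A line $L$ is identified with the $2$-dimensional space $\Lambda_L$ of cubics whose planes contain $L$, and $L\cap\Gamma$ corresponds to the common zeros of the members of $\Lambda_L$.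

We shall use the normal form of elements of finite order. If $\rho\in\mathrm{PGL}_2(\mathbb C)$ has order $n\ge2$, a matrix $M$ representing it has $M^n$ scalar, so $M$ is diagonalizable and
\begin{equation}\label{eq:finite}
\rho(x)=\zeta x\ \text{ in a suitable coordinate $x$, with $\zeta$ a primitive $n$-th root of unity.}
\end{equation}
So $\rho$ has exactly two fixed points, either of which can be placed at $0$, and every other orbit of $\langle\rho\rangle$ has $n$ points. In particular an involution is determined by its fixed points.

Let $\sigma$ be an involution with fixed points $c,c'$, and let $d,d'$ be linear forms on $U$ that vanish at $c$ and $c'$ respectively. Define the line $L_{\sigma,c}$ by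
\begin{equation}\label{eq:L}
\Lambda_{L_{\sigma,c}}=d\cdot\langle d^2,d'^2\rangle=\langle d^3,\ dd'^2\rangle .
\end{equation}
For $\sigma(x)=-x$ and $c=0$ we have $d=x$, $d'=1$ and $\Lambda=\langle x^3,x\rangle$, which is the line $x_1=x_3=0$. For $c=\infty$ we have $d=1$, $d'=x$ and $\Lambda=\langle1,x^2\rangle$, which is the line $x_0=x_2=0$. These two lines are the fixed locus of the projectivity $\mathrm{diag}(1,-1,1,-1)$ of $\mathbb P^3$, which preserves $\Gamma$ and induces $\sigma$ on it. This symmetry is what produces cones through $Z$.

\begin{proposition}\label{prop:third}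
If $\sigma$ is counted by $N(S)$ and $c$ is a fixed point of $\sigma$, then $L_{\sigma,c}\subset\mathcal W$.
\end{proposition}

\begin{proof}
Choose $x$ with $\sigma(x)=-x$ and $c=0$. Since $\sigma$ preserves $S$ and fixes no point of it, $S=\{\pm a_1,\pm a_2,\pm a_3\}$ with $a_j\ne0,\infty$. Let $P=(\lambda:0:\mu:0)$ be a point of $L_{\sigma,0}$. The linear forms $x_1$, $x_3$ and $y=\lambda x_2-\mu x_0$ are independent and vanish at $P$, so the four quadratic forms
\[
x_1^2,\qquad x_1x_3,\qquad x_3^2,\qquad y^2
\]
are independent and singular at $P$. On $\Gamma$ they restrict to $x^2,\ x^4,\ x^6,\ (\lambda x^2-\mu)^2$, which are even polynomials. A combination that vanishes at $\gamma(a_1),\gamma(a_2),\gamma(a_3)$ therefore vanishes on all of $Z$. These are three linear conditions on four coefficients, so a nonzero combination exists and $P\in\mathcal W$.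
\end{proof}

If $\sigma$ preserves $S$ but fixes two of its points, then $S$ consists of four orbits, the count gives four conditions on four coefficients, and the argument breaks down. Example~\ref{ex:model} shows that the conclusion then fails as well.

\begin{proposition}\label{prop:distinct}
The $15+10+2N(S)$ lines listed in Theorem~\ref{thm:lines} are pairwise distinct.
\end{proposition}

\begin{proof}
A line of type (I) meets $\Gamma$ in two points. A line of type (II) does not meet $\Gamma$, because its two planes cut $\Gamma$ in disjoint triples. The line $L_{\sigma,c}$ meets $\Gamma$ only in $\gamma(c)$, because $c$ is the only common zero of $d^3$ and $dd'^2$. So lines of different types are different.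

The lines of type (I) are distinct because no three points of $Z$ are collinear. Let $L$ be of type (II). Then $p_1\notin L$, so the plane $\langle L,p_1\rangle$ is the plane of the splitting that contains $p_1$, and it meets $Z$ in exactly the triple containing $p_1$; hence $L$ determines the splitting. Finally let $L=L_{\sigma,c}$. The space $\Lambda_L$ determines its greatest common divisor $d$, hence $c$ and the pencil $\langle d^2,d'^2\rangle$. For $\lambda\mu\neq0$ the form $\lambda^2d^2-\mu^2d'^2=(\lambda d-\mu d')(\lambda d+\mu d')$ has two distinct zeros, so the only squares in the pencil are the multiples of $d^2$ and of $d'^2$. Hence $L$ determines $c'$, and $\{c,c'\}$ determines $\sigma$.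
\end{proof}

\section{The quadrics through the six points}\label{sec:quadrics}

To exclude further lines we need all quadrics through $Z$, in a form that is easy to evaluate at combinations of points of $\Gamma$. We describe a quadric by its symmetric bilinear form $B$ on $V$; it is singular at $P$ if and only if $B(P,\cdot)=0$.

The cubes $r^3$ span $V$, since a linear form that vanishes on all cubes is the zero cubic. Consequently $B$ is singular at $P$ if and only if $B(P,r^3)=0$ for all $r\in U$. Moreover a bilinear form $B$ on $V$ is determined by the polynomial $B(s^3,r^3)$, which is homogeneous of degree $3$ in $s$ and of degree $3$ in $r$. Both spaces have dimension $16$, so every such polynomial comes from a unique $B$, and $B$ is symmetric if and only if the polynomial is symmetric in $s$ and $r$. The restriction of the quadric to $\Gamma$ is the binary sextic $B(s^3,s^3)$.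

Let $f$ be a binary sextic with zero set $S$; its six zeros are simple. Let $F$ be its \emph{polarization}, the linear form on $\mathrm{Sym}^6U$ with $F(s^6)=f(s)$. Let $[s,r]=s_0r_1-s_1r_0$. For a symmetric bilinear form $q$ on $U$ define symmetric bilinear forms on $V$ by
\[
Q_F(v,w)=F(vw),\qquad B_q(s^3,r^3)=q(s,r)\,[s,r]^2,
\]
where $vw\in\mathrm{Sym}^6U$ is the product of $v,w\in V$. The form $Q_F$ restricts to $f$ on $\Gamma$, and $B_q$ restricts to $0$. For instance, $q(s,r)=s_0r_0$ gives
\[
s_0r_0[s,r]^2=s_0^3\cdot r_0r_1^2-2\,s_0^2s_1\cdot r_0^2r_1+s_0s_1^2\cdot r_0^3,
\]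
which is the bilinear form of the quadric $2(x_0x_2-x_1^2)$.

\begin{lemma}\label{lem:quadrics}
The quadratic forms that vanish on $\Gamma$ are the forms $B_q$. The quadratic forms that vanish on $Z$ are the forms $\lambda Q_F+B_q$ with $\lambda\in\mathbb C$; they make up a vector space of dimension $4$.
\end{lemma}

\begin{proof}
Restriction to $\Gamma$ maps the $10$-dimensional space of quadratic forms on $V$ to the $7$-dimensional space of binary sextics. It is onto, because the construction of $Q_F$ applies to every sextic. So its kernel has dimension $3$. The map $q\mapsto B_q$ is injective, lands in this kernel and has a $3$-dimensional source, which proves the first claim. A form that vanishes on $Z$ restricts to a sextic that vanishes at the six points of $S$, that is, to $\lambda f$ for some $\lambda$. Subtracting $\lambda Q_F$ leaves a form that vanishes on $\Gamma$.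
\end{proof}

The quadrics $B_q$ do not depend on $Z$. They account for the inclusion $\Gamma\subset\mathcal W$: for $q(s,r)=[s,p][r,p]$ we have $B_q(p^3,r^3)=0$ for all $r$, so $B_q$ is singular at $\gamma(p)$. The next lemma says that they contribute nothing else, so that away from $\Gamma$ we may normalize $\lambda=1$.

\begin{lemma}\label{lem:offGamma}
A quadric containing $\Gamma$ is not singular at any point $P\notin\Gamma$.
\end{lemma}

\begin{proof}
The projection from $P$ is defined on all of $\Gamma$, and it maps $\Gamma$ onto an irreducible plane curve $C$. A plane through $P$ cuts $\Gamma$ in a divisor of degree $3$, so $\deg C$ times the degree of the map $\Gamma\to C$ equals $3$. The curve $C$ is not a line, since $\Gamma$ does not lie in a plane. Hence $C$ is an irreducible cubic. A quadric containing $\Gamma$ and singular at $P$ would be the cone over a conic containing $C$, and the equation of this conic would be divisible by the irreducible cubic equation of $C$, which is impossible.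
\end{proof}

\section{The surface along chords and tangents of the cubic}\label{sec:chords}

A \emph{chord} is a line $\langle\gamma(s),\gamma(t)\rangle$ with $s\ne t$ in $\mathbb P^1$. The \emph{tangent} at $\gamma(s)$ is the line spanned by $s^3$ and $s^2e$, where $e\in U$ is independent of $s$; note that $3s^2e$ is the derivative of $(s+\epsilon e)^3$ at $\epsilon=0$. A point of a chord is a sum of two cubes, and the forms of Section~\ref{sec:quadrics} are given by their values on cubes. This makes the following computation possible.

\begin{lemma}[Chords]\label{lem:chord}
Let $s,t\in U$ be independent, let $u,v\ne0$ and $P=us^3+vt^3$. Then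
\[
P\in\mathcal W\iff u^2f(s)=v^2f(t).
\]
\end{lemma}

\begin{proof}
The point $P$ is not on $\Gamma$, since no three points of $\Gamma$ are collinear. By Lemmas~\ref{lem:quadrics} and~\ref{lem:offGamma}, $P\in\mathcal W$ if and only if there is a $q$ with $(Q_F+B_q)(P,r^3)=0$ for all $r$, that is,
\begin{equation}\label{eq:sing}
u\bigl(F(s^3r^3)+q(s,r)[s,r]^2\bigr)+v\bigl(F(t^3r^3)+q(t,r)[t,r]^2\bigr)=0 .
\end{equation}
Write $r=as+bt$ and $\delta=[s,t]\neq0$, so that $[s,r]=b\delta$ and $[t,r]=-a\delta$. The four terms expand as
\begin{align*}
F(s^3r^3)&=a^3f(s)+3a^2b\,F(s^5t)+3ab^2F(s^4t^2)+b^3F(s^3t^3),\\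
F(t^3r^3)&=a^3F(s^3t^3)+3a^2b\,F(s^2t^4)+3ab^2F(st^5)+b^3f(t),\\
q(s,r)[s,r]^2&=\bigl(ab^2\,q(s,s)+b^3\,q(s,t)\bigr)\delta^2,\\
q(t,r)[t,r]^2&=\bigl(a^3\,q(s,t)+a^2b\,q(t,t)\bigr)\delta^2 .
\end{align*}
Put $m=F(s^3t^3)+q(s,t)\delta^2$. The coefficients of $a^3,a^2b,ab^2,b^3$ in \eqref{eq:sing} give
\begin{align*}
uf(s)+vm&=0,\\
3uF(s^5t)+3vF(s^2t^4)+v\,q(t,t)\delta^2&=0,\\
3uF(s^4t^2)+3vF(st^5)+u\,q(s,s)\delta^2&=0,\\
um+vf(t)&=0 .
\end{align*}
The numbers $q(s,s),q(s,t),q(t,t)$ can be prescribed independently. Since $u,v,\delta\neq0$, the two middle equations are solved by a choice of $q(t,t)$ and $q(s,s)$, and $m$ takes any given value for a suitable $q(s,t)$. The outer equations ask that $m=-uf(s)/v$ and $m=-vf(t)/u$. They are compatible if and only if $u^2f(s)=v^2f(t)$.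
\end{proof}

\begin{lemma}[Tangents]\label{lem:tangent}
Let $s,e\in U$ be independent, let $v\neq0$ and $P=us^3+vs^2e$. If $P\in\mathcal W$, then $uf(s)+vF(s^5e)=0$.
\end{lemma}

\begin{proof}
The cube of $as+be$ contains the term $b^3e^3$, so the tangent meets $\Gamma$ only in $\gamma(s)$, and $P\notin\Gamma$. By Lemmas~\ref{lem:quadrics} and~\ref{lem:offGamma}, some $Q_F+B_q$ is singular at $P$, and in particular $(Q_F+B_q)(P,s^3)=0$. Now $B_q(s^3,s^3)=0$, and
\[
3B_q(s^2e,s^3)=\frac{d}{d\epsilon}\Big|_{\epsilon=0}\,q(s+\epsilon e,s)\,[s+\epsilon e,s]^2=0
\]
because $[s+\epsilon e,s]^2=\epsilon^2[e,s]^2$. What remains is $Q_F(P,s^3)=uf(s)+vF(s^5e)$.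
\end{proof}

\begin{proposition}\label{prop:chords}
A chord of $\Gamma$ that lies on $\mathcal W$ is of type \textup{(I)}. No tangent of $\Gamma$ lies on $\mathcal W$.
\end{proposition}

\begin{proof}
If the chord through $\gamma(s)$ and $\gamma(t)$ lies on $\mathcal W$, then $u^2f(s)=v^2f(t)$ for all $u,v\neq0$ by Lemma~\ref{lem:chord}, so $f(s)=f(t)=0$ and $s,t\in S$.

Consider the tangent at $\gamma(s)$. The linear equation $uf(s)+vF(s^5e)=0$ of Lemma~\ref{lem:tangent} is not trivial: if $f(s)=0$, then $6F(s^5e)=\frac{d}{d\epsilon}\big|_0f(s+\epsilon e)\ne0$ because $s$ is a simple zero of $f$. So the equation has one solution $(u:v)$, and the tangent contains at most one point of $\mathcal W$ besides $\gamma(s)$.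
\end{proof}

Lemma~\ref{lem:chord} also settles the nature of $\mathcal W$.

\begin{corollary}\label{cor:quartic}
The set $\mathcal W$ is the zero locus of a nonzero quartic form. It is the closure of the set of points $P\notin Z$ from which $Z$ projects into a conic, and also the closure of the set of vertices of cones of rank $3$ through $Z$.
\end{corollary}

\begin{proof}
Let $Q_1,\dots,Q_4$ be a basis of the quadratic forms through $Z$. A nontrivial combination of them is singular at $P$ if and only if the gradients of the $Q_j$ at $P$ are dependent, that is, if and only if $J=\det(\partial Q_j/\partial x_k)$ vanishes at $P$. The entries are linear, so $J$ is a quartic form. It is not zero: for independent $s,t\notin S$ and $v\ne0$ with $v^2f(t)\neq f(s)$, the point $s^3+vt^3$ is not in $\mathcal W$. Hence every irreducible component of $\mathcal W$ has dimension $2$, and $\mathcal W$ is the closure of the complement in it of any finite union of points and lines. The first set in the statement is $\mathcal W\setminus Z$. For the second, a singular quadric has rank at most $3$. Rank $1$ is a double plane, which cannot contain $Z$. Rank $2$ is a pair of planes,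 each containing at most three points of $Z$, so it is one of the ten pairs of Section~\ref{sec:intro}. Thus every point of $\mathcal W$ off the ten lines of type (II) is the vertex of a cone of rank $3$ through $Z$.
\end{proof}

\section{Lines that are neither chords nor tangents}\label{sec:other}

The method is already visible on one line.

\begin{example}\label{ex:model}
Let $S$ be arbitrary and let $L_0$ be the line $x_1=x_3=0$. For $t\in\mathbb C\setminus\{0\}$ the chord through $\gamma(t)$ and $\gamma(-t)$ meets $L_0$, since
\[
(1,t,t^2,t^3)+(1,-t,t^2,-t^3)=2\,(1,0,t^2,0).
\]
By Lemma~\ref{lem:chord} with $u=v=1$, this point lies on $\mathcal W$ if and only if $f(t)=f(-t)$. So \emph{if $L_0\subset\mathcal W$, then the polynomial $f$ is even}, and $\sigma(x)=-x$ preserves $S$. An even polynomial that vanishes at $0$ has a double zero there. An even polynomial of degree less than $6$ has degree at most $4$, and so has a double zero at $\infty$ as a sextic form. Since $f$ has simple zeros, $0,\infty\notin S$. Hence \emph{$\sigma$ is counted by $N(S)$ and $L_0=L_{\sigma,0}$ is of type \textup{(III)}}. When $S=\{0,\infty,\pm a,\pm b\}$, the involution $\sigma$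 still preserves $S$, but $f=x(x^2-a^2)(x^2-b^2)$ is odd and $L_0\not\subset\mathcal W$.
\end{example}

For a general line $L$ we must first find the chords that meet it. A chord meets $L$ exactly when it lies in a plane with $L$, and the planes through $L$ are the members of $\Lambda_L$. Let $d$ be the greatest common divisor of $\Lambda_L$; it records the points of $\Gamma$ on $L$. Since $\dim\Lambda_L=2$ we have $\deg d\le2$. If $\deg d=2$, then $\Lambda_L$ consists of all multiples of $d$. When $d$ has distinct zeros $s,t$, these are the linear forms on $V$ that vanish at $s^3$ and $t^3$, so $L$ is a chord. When $d$ has a double zero $s$, they are the forms $\ell$ with $\ell(s^3)=0$ and $\frac{d}{d\epsilon}\big|_0\ell((s+\epsilon e)^3)=3\ell(s^2e)=0$, so $L$ is a tangent. Therefore, if $L$ is neither a chord nor a tangent,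
\begin{equation}\label{eq:pencil}
\Lambda_L=d\cdot\langle\alpha,\beta\rangle,\qquad \alpha,\beta\ \text{coprime forms of degree } n=3-\deg d\in\{2,3\}.
\end{equation}
The rational function $g=\alpha/\beta:\mathbb P^1\to\mathbb P^1$ is the projection of $\Gamma$ from $L$: its fiber over $w\in\mathbb C$ is the zero set of $\alpha-w\beta$, the moving part of the intersection of $\Gamma$ with the plane $d\cdot(\alpha-w\beta)$ through $L$. To compare the values of $f$ at two points of a fiber we need a function on $\mathbb P^1$ rather than a form, so we divide $f$ by the square of a member of $\Lambda_L$: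
\[
h=\frac{f}{(d\beta)^2}.
\]

\begin{lemma}\label{lem:fibers}
Let $L$ be as in \eqref{eq:pencil} and suppose $L\subset\mathcal W$. If $s\neq t$ are points of $\mathbb P^1$ at which $d\beta$ does not vanish and $g(s)=g(t)$, then $h(s)=h(t)$.
\end{lemma}

\begin{proof}
Fix vectors $s,t\in U$, put $\ell=d\beta$, and let $u=-\ell(t)$, $v=\ell(s)$ and $P=us^3+vt^3$. The linear form on $V$ given by $\ell$ takes at $P$ the value $u\ell(s)+v\ell(t)=0$. With $w=g(s)=g(t)\in\mathbb C$, the cubic $d\alpha$ equals $w\ell$ at both $s$ and $t$, so its linear form takes at $P$ the value $w\bigl(u\ell(s)+v\ell(t)\bigr)=0$. Hence $P\in L\subset\mathcal W$. Since $u,v\neq0$, Lemma~\ref{lem:chord} gives $\ell(t)^2f(s)=\ell(s)^2f(t)$, which is $h(s)=h(t)$.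
\end{proof}

We treat the two values of $n$ in turn. For $n=2$ the fibers of $g$ are the orbits of an involution, and the issue is to show that the point where $L$ meets $\Gamma$ is fixed by it.

\begin{proposition}\label{prop:n2}
A line $L\subset\mathcal W$ as in \eqref{eq:pencil} with $n=2$ is of type \textup{(III)}.
\end{proposition}

\begin{proof}
We first put the pencil in normal form. The discriminant of $\lambda\alpha+\mu\beta$ is a quadratic form in $(\lambda,\mu)$, so it has a nontrivial zero, and the pencil contains the square of a nonzero linear form. Choose $x$ so that this linear form vanishes at $\infty$. Then the pencil is $\langle1,\ ax^2+bx\rangle$, and $a\neq0$ because $\alpha,\beta$ have no common zero at $\infty$. Completing the square and translating $x$, we get $\langle\alpha,\beta\rangle=\langle x^2,1\rangle$. We take $\alpha=x^2$, $\beta=1$, so $g=x^2$ and $h=f/d^2$.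

Let $c$ be the zero of the linear form $d$, and suppose $c\neq0,\infty$, so $d=x-c$. Lemma~\ref{lem:fibers} applied to the pairs $t,-t$ with $t\ne0,\pm c$ gives the polynomial identity
\[
f(t)\,(t+c)^2=f(-t)\,(t-c)^2 .
\]
Since $c\neq0$, the polynomials $t-c$ and $t+c$ are coprime, so $(t-c)^2$ divides $f$. This contradicts the simplicity of the zeros of $f$. Hence $c\in\{0,\infty\}$. Replacing $x$ by $1/x$ exchanges $0$ and $\infty$ and preserves the pencil $\langle x^2,1\rangle$, so we may assume $c=0$. Then $\Lambda_L=\langle x^3,x\rangle$ and $L$ is the line $L_0$ of Example~\ref{ex:model}, which is of type (III).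
\end{proof}

For $n=3$ there is in general no automorphism of $\mathbb P^1$ whose orbits are the fibers of $g$, and we need a different way to exploit Lemma~\ref{lem:fibers}. We show that $h$ is a function of $g$ and then read off this function from its poles. We use the standard fact that, for coprime forms $\alpha,\beta$ of degree $n$ and $g=\alpha/\beta$, the field $\mathbb C(x)$ has degree $n$ over $\mathbb C(g)$.

\begin{proposition}\label{prop:n3}
A line $L\subset\mathcal W$ as in \eqref{eq:pencil} with $n=3$ is of type \textup{(II)}.
\end{proposition}

\begin{proof}
Here $d=1$ and $h=f/\beta^2$.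

\emph{Step 1: $h\in\mathbb C(g)$.} Consider the fields $\mathbb C(g)\subseteq\mathbb C(g,h)\subseteq\mathbb C(x)$. The total degree is the prime $3$, so either $h\in\mathbb C(g)$ or $\mathbb C(g,h)=\mathbb C(x)$. Suppose the latter, and write $x=A(g,h)/B(g,h)$ with polynomials $A,B$ and $B(g,h)\neq0$. Outside the finite set $E$ formed by $\infty$, the zeros of $\beta$ and the zeros of $B(g,h)$, a point $s$ is then determined by the pair $(g(s),h(s))$. On the other hand, a multiple zero of $\alpha-w\beta$ at a finite point is a zero of the polynomial $\alpha'\beta-\alpha\beta'$, which is not zero because $g$ is not constant. So all but finitely many fibers of $g$ consist of three distinct points outside $E$. Two points $s\neq t$ of such a fiber satisfy $h(s)=h(t)$ by Lemma~\ref{lem:fibers}, a contradiction. Hence $h=\varphi(g)$ for a rational function $\varphi$ of one variable $w$.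

\emph{Step 2: $\varphi$ is a polynomial of degree at most $2$.} Suppose $\varphi$ has a pole at $w_1\in\mathbb C$, and let $s$ be a zero of the cubic $\alpha-w_1\beta$. Then $\beta(s)\neq0$ by coprimality and $g(s)=w_1$, so $\varphi(g)$ has a pole at $s$ while $f/\beta^2$ does not. Thus $\varphi$ is a polynomial. At a zero of $\beta$ of multiplicity $e$ the form $\alpha$ does not vanish, so $g$ has a pole of order $e$ and $\varphi(g)$ has a pole of order $e\deg\varphi$, whereas $f/\beta^2$ has a pole of order at most $2e$. Hence $\deg\varphi\le2$.

\emph{Step 3: $f$ factors in $\Lambda_L$.} By Step 2, $f=\beta^2\varphi(\alpha/\beta)=\Phi(\alpha,\beta)$ for a nonzero binary quadratic form $\Phi$. Factoring $\Phi$ into linear factors gives $f=\ell_1\ell_2$ with $\ell_1,\ell_2\in\Lambda_L$. Since $f$ has six simple zeros, the zero sets of $\ell_1$ and $\ell_2$ are complementary triples of $S$. In particular $\ell_1,\ell_2$ are independent and span $\Lambda_L$, so $L$ is the intersection of the planes $\ell_1=0$ and $\ell_2=0$. Each of them is spanned by the three points of $Z$ that it contains.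
\end{proof}

\begin{proof}[Proof of Theorem~\ref{thm:lines}]
The lines of types (I) and (II) lie on $\mathcal W$ by Section~\ref{sec:intro}, those of type (III) by Proposition~\ref{prop:third}, and all of them are distinct by Proposition~\ref{prop:distinct}. Conversely, let $L\subset\mathcal W$ be a line. If $L$ is a chord or a tangent, it is of type (I) by Proposition~\ref{prop:chords}. Otherwise \eqref{eq:pencil} holds, and $L$ is of type (III) or (II) by Propositions~\ref{prop:n2} and~\ref{prop:n3}.
\end{proof}

\section{Involutions preserving six points of the projective line}\label{sec:groups}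

An involution counted by $N(S)$ splits $S$ into three pairs and is determined by this splitting, because an element of $\mathrm{PGL}_2(\mathbb C)$ is determined by the images of three points. Six points can be split into three pairs in $15$ ways, so $N(S)\le15$, which only bounds the number of lines by $55$. To do better we use that these involutions lie in the group
\[
G=\{\rho\in\mathrm{PGL}_2(\mathbb C):\rho(S)=S\},
\]
which embeds in the permutation group of $S$ and is therefore finite. By Klein's classification, a finite subgroup of $\mathrm{PGL}_2(\mathbb C)$ is isomorphic to a cyclic group $C_n$, a dihedral group $D_n$ of order $2n$ with $n\geq2$ (where $D_2=V_4$ is the Klein four-group), or one of $A_4$, $S_4$, $A_5$. Write $\mu_k$ for the group of $k$-th roots of unity and $\omega$ for a primitive cube root of unity. We call $S$ \emph{octahedral} if it is projectively equivalent to $\{0,\infty,\pm1,\pm i\}$, the vertex set of a regular octahedron on the Riemann sphere.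

Let $\rho\in G$ have order $n\ge2$ and let $e(\rho)\in\{0,1,2\}$ be the number of its fixed points in $S$. By \eqref{eq:finite} the other points of $S$ fall into orbits of size $n$, so $n$ divides $6-e(\rho)\in\{4,5,6\}$. This leaves
\begin{equation}\label{eq:orders}
\begin{array}{c|ccccc}
n&2&3&4&5&6\\ \hline
e(\rho)&0\text{ or }2&0&2&1&0
\end{array}
\end{equation}
and excludes $n\ge7$. The number $N(S)$ counts the involutions of $G$ with $e=0$. We also need the shape of dihedral subgroups.

\begin{lemma}\label{lem:dihedral}
Let $\rho(x)=\zeta x$ have order $n\geq2$, and let $\tau\neq\rho$ be an involution with $\tau\rho\tau^{-1}=\rho^{-1}$. Then $\tau$ exchanges $0$ and $\infty$, and after rescaling $x$ we have $\tau(x)=1/x$ and still $\rho(x)=\zeta x$.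
\end{lemma}

\begin{proof}
Since $\rho$ and $\rho^{-1}$ have the same fixed points, $\tau$ preserves $\{0,\infty\}$. If it fixed both points, then $\tau(x)=-x$, which commutes with $\rho$; so $\rho=\rho^{-1}$, hence $\rho(x)=-x$ and $\rho=\tau$, which is excluded. So $\tau$ exchanges $0$ and $\infty$, and $\tau(x)=a/x$ for some $a\neq0$. In the coordinate $y=x/\sqrt a$ it reads $y\mapsto1/y$.
\end{proof}

\begin{proposition}\label{prop:groups}
The group $G$ is one of those in the following table. In each case $S$ is projectively equivalent to a set of the form shown, and $N(S)$ has the value shown.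
\[
\begin{array}{c|c|c}
G&S&N(S)\\ \hline
1&&0\\
C_2&\{\pm1,\pm a,\pm b\}&1\\
V_4&\{0,\infty,\pm a,\pm1/a\}&2\\
D_3&\{\omega^kt,\ \omega^k/t:\ k=0,1,2\}&3\\
C_5&\{0\}\cup\mu_5&0\\
D_6&\mu_6&4\\
S_4&\{0,\infty,\pm1,\pm i\}&6
\end{array}
\]
\end{proposition}

\begin{proof}
\emph{Subgroups $V_4$; exclusion of $A_4$ and $A_5$.} By Lemma~\ref{lem:dihedral} with $n=2$, a subgroup $V_4\subseteq G$ has the form $\{x,-x,1/x,-1/x\}$, where any one of its three involutions can be taken as $-x$. The fixed pairs of the involutions are $\{0,\infty\}$, $\{\pm1\}$, $\{\pm i\}$. Each pair is an orbit of $V_4$, and every other point has trivial stabilizer and so an orbit of size $4$. Hence $S$ has orbit type $4+2$ or $2+2+2$, and in the second case $S=\{0,\infty,\pm1,\pm i\}$. Suppose $A_4\subseteq G$. An element of order $3$ of $A_4$ permutes the three involutions of the normal subgroup $V_4$ cyclically under conjugation, so it permutes their fixed pairs cyclically. As $S$ contains one fixed pair, it contains all three; then $x\mapsto ix$ is an element of order $4$ in $G$. Both $A_4$ and $A_5$ contain $A_4$ and have no element of order $4$, so $G$ is neither. With \eqref{eq:orders}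 we obtain
\begin{equation}\label{eq:list}
G\in\{C_n\ (1\le n\le6),\ D_n\ (2\le n\le6),\ S_4\}.
\end{equation}
We now distinguish cases by the orders of the elements of $G$.

\emph{An element of order $4$.} By \eqref{eq:finite} and \eqref{eq:orders}, $S$ consists of $0$, $\infty$ and one orbit of $x\mapsto ix$, and after rescaling $S=\{0,\infty,\pm1,\pm i\}$. The map $x\mapsto\frac{1+x}{1-x}$ sends $0\mapsto1\mapsto\infty\mapsto-1\mapsto0$ and fixes $\pm i$, so it lies in $G$. Together with $x\mapsto ix$ it acts transitively on $S$, so $3$ divides $|G|$. The groups in \eqref{eq:list} with an element of order $4$ are $C_4$, $D_4$ and $S_4$, of orders $4$, $8$, $24$; hence $G=S_4$, which has $6+3=9$ involutions. The stabilizer of $0$ has order $24/6=4$, so it is the cyclic group generated by $x\mapsto ix$ and contains one involution. By transitivity each of the six points of $S$ is fixed by exactly one involution, and such an involution fixes two points of $S$. So $6/2=3$ involutions have $e=2$, and $N=9-3=6$.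

\emph{An element of order $6$.} Here $S$ is a single orbit, and $S=\mu_6$ after rescaling. The twelve maps $x\mapsto ax$ and $x\mapsto a/x$ with $a\in\mu_6$ preserve $S$. The groups in \eqref{eq:list} with an element of order $6$ are $C_6$ and $D_6$, so $G=D_6$ consists of these maps. The involutions are $x\mapsto-x$, with fixed points $0,\infty\notin S$, and the six maps $x\mapsto a/x$, with fixed points $\pm\sqrt a$. These lie in $\mu_6$ exactly when $a$ is the square of an element of $\mu_6$, that is, when $a\in\mu_3$. So $N=1+3=4$.

\emph{An element $\rho$ of order $5$.} Then $G$ is $C_5$ or $D_5$, and exactly one fixed point of $\rho$ lies in $S$. An involution in $D_5$ would exchange the two fixed points of $\rho$ by Lemma~\ref{lem:dihedral} while preserving $S$, which is impossible. So $G=C_5$ and $N=0$. Placing the fixed point in $S$ at $0$ and rescaling gives $S=\{0\}\cup\mu_5$.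

\emph{All elements have order at most $3$.} Then $G\in\{1,C_2,C_3,V_4,D_3\}$ by \eqref{eq:list}, and $N=0$ if $G=1$.
\begin{itemize}
\item $G=C_3$ does not occur. If $x\mapsto\omega x$ preserves $S$, then $S=\{x^3=a\}\cup\{x^3=b\}$ with $a,b\neq0$ by \eqref{eq:orders}. The involution $x\mapsto\kappa/x$ with $\kappa^3=ab$ exchanges the two triples, so it lies in $G$.
\item $G=C_2$, generated by $x\mapsto-x$. If $e=2$, then $S=\{0,\infty,\pm a,\pm b\}$, and $x\mapsto ab/x$ is a second involution in $G$, a contradiction. So $e=0$, $N=1$, and $S=\{\pm1,\pm a,\pm b\}$ after rescaling.
\item $G=V_4$. Type $2+2+2$ would give an element of order $4$, so $S$ has type $4+2$. Take as $-x$ the involution whose fixed pair is the orbit of size $2$ in $S$; then $S=\{0,\infty,\pm a,\pm1/a\}$. The fixed pairs of the other two involutions are orbits of size $2$ that are not in $S$, so $N=2$.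
\item $G=D_3$. By Lemma~\ref{lem:dihedral}, $G=\{\omega^kx,\ \omega^k/x\}$. The involution $x\mapsto\omega^k/x$ has fixed points $\pm\omega^{2k}$. If one of them lies in $S$ then both do, by \eqref{eq:orders}, and multiplying by $\omega$ and $\omega^2$ gives $S=\mu_6$, which admits an element of order $6$. So all three involutions have $e=0$ and $N=3$. The elements of order $3$ also have $e=0$, so a point $t\in S$ has trivial stabilizer and $S$ is its orbit. \qedhere
\end{itemize}
\end{proof}

A set of the form shown in one row of the table may have a larger group and so belong to another row. To prove that all values of $N$ occur we need an invariant that excludes this. The \emph{cross-ratio} of four distinct points $p,q,r,s\in\mathbb P^1$ is $m(r)/m(s)$, where $m\in\mathrm{PGL}_2(\mathbb C)$ is any map with $m(p)=0$ and $m(q)=\infty$. Let $\theta(S)$ be the transcendence degree over $\mathbb Q$ of the field generated by the cross-ratios of all ordered quadruples in $S$. It is a projective invariant of $S$. If $S\subset K\cup\{\infty\}$ for a subfield $K\subseteq\mathbb C$, then all cross-ratios lie in $K$, so $\theta(S)$ is at most the transcendence degree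 of $K$. The table therefore gives
\begin{equation}\label{eq:theta}
G\in\{D_6,S_4\}\Rightarrow\theta(S)=0,\qquad N(S)\geq2\Rightarrow\theta(S)\le1,\qquad N(S)\geq1\Rightarrow\theta(S)\le2 .
\end{equation}

\begin{proof}[Proof of Theorem~\ref{thm:N}]
By Proposition~\ref{prop:groups}, $N(S)\in\{0,1,2,3,4,6\}$, and $N(S)=6$ forces $S$ to be octahedral. Conversely, the groups of $\{0,\infty,\pm1,\pm i\}$, $\mu_6$ and $\{0\}\cup\mu_5$ contain elements of order $4$, $6$ and $5$, so by the table they are $S_4$, $D_6$ and $C_5$, and $N$ equals $6$, $4$ and $0$. The values $1,2,3$ remain.

\emph{$N=2$.} Let $S=\{0,\infty,\pm a,\pm1/a\}$ with $a$ transcendental. The cross-ratio of $0,\infty,a,1/a$ is $a^2$, so $\theta(S)\geq1$ and $G\neq D_6,S_4$ by \eqref{eq:theta}. The group $G$ contains $\{\pm x,\pm1/x\}$, and the only remaining group of the table that contains $V_4$ is $V_4$ itself.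

\emph{$N=3$.} Let $S=\{\omega^kt,\omega^k/t\}$ with $t$ transcendental. With $m(x)=(x-t)/(x-\omega t)$ we have $m(\omega^2t)=(\omega^2-1)/(\omega^2-\omega)$ and $m(1/t)=(1-t^2)/(1-\omega t^2)$, so the cross-ratio of $t,\omega t,1/t,\omega^2t$ is transcendental. Thus $G\neq D_6,S_4$. Since $G$ contains $\{\omega^kx,\omega^k/x\}$, the table gives $G=D_3$.

\emph{$N=1$.} Let $S=\{\pm1,\pm a,\pm b\}$ with $a,b$ algebraically independent over $\mathbb Q$. The involution $x\mapsto-x$ shows $N(S)\geq1$. With $m(x)=(x-1)/(x+1)$, the cross-ratios of $1,-1,a,-a$ and of $1,-1,b,-b$ are $\bigl(\frac{a-1}{a+1}\bigr)^2$ and $\bigl(\frac{b-1}{b+1}\bigr)^2$, which are algebraically independent. So $\theta(S)\geq2$, and $N(S)=1$ by \eqref{eq:theta}.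
\end{proof}

\begin{remark}
The guess made in Section~\ref{sec:intro} is confirmed by \eqref{eq:theta}. For $S=\{0,\infty,1,a,b,c\}$ with $a,b,c$ algebraically independent over $\mathbb Q$, the numbers $a,b,c$ are cross-ratios, so $\theta(S)=3$, $N(S)=0$, and the Weddle surface of $\gamma(S)$ has only the $25$ lines of types (I) and (II).
\end{remark}

\section{The bound 37 and the octahedral configuration}\label{sec:37}

\begin{proof}[Proof of Corollary~\ref{cor:37}]
By Theorems~\ref{thm:lines} and~\ref{thm:N} the number of lines is $25+2N(S)\in\{25,27,29,31,33,37\}$. Every six-point set $S\subset\mathbb P^1$ arises from the set $\gamma(S)$, which is in linear general position, so all six numbers occur, and $37$ occurs exactly when $S$ is octahedral.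

It remains to show that $Z$ and $Z'$, with data $\Gamma,\gamma,S$ and $\Gamma',\gamma',S'$, are projectively equivalent if and only if $S$ and $S'$ are. If a projectivity $A$ of $\mathbb P^3$ maps $Z$ to $Z'$, then $A(\Gamma)$ is a twisted cubic through $Z'$, so $A(\Gamma)=\Gamma'$ by uniqueness, and $\gamma'^{-1}\circ A\circ\gamma$ is an automorphism of $\mathbb P^1$ that maps $S$ to $S'$. Conversely, let $m\in\mathrm{PGL}_2(\mathbb C)$ map $S$ to $S'$. Both $\gamma$ and $\gamma'\circ m$ are given by bases of the space of binary cubics, so $\gamma'\circ m=A\circ\gamma$ for a projectivity $A$, and $A(Z)=Z'$. Finally, the image of $\{0,\infty\}\cup\mu_4$ under $\gamma(x)=(1:x:x^2:x^3)$ is the set given in the statement.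
\end{proof}

\begin{example}
For $S=\{0,\infty,\pm1,\pm i\}$ the six involutions can be written down. The maps $x\mapsto i/x$ and $x\mapsto-i/x$ exchange $0$ and $\infty$ and fix no fourth root of unity. The map $x\mapsto\frac{1-x}{1+x}$ exchanges $0$ with $1$, $\infty$ with $-1$, and $i$ with $-i$; conjugating it by the rotations $x\mapsto\zeta x$ gives the four involutions
\[
x\mapsto\zeta\,\frac{\zeta-x}{\zeta+x}\qquad(\zeta^4=1),
\]
which are distinct because they send $0$ to $\zeta$. Since $N(S)=6$, the list is complete. The corresponding twelve lines are given by \eqref{eq:L}. For $\sigma(x)=c^2/x$, with fixed points $\pm c$, we have $\langle(x-c)^2,(x+c)^2\rangle=\langle x,\ x^2+c^2\rangle$, and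
\[
(x-c)(x^2+c^2)=(x^3-c^3)-c\,(x^2-cx)
\]
shows that $\Lambda_{L_{\sigma,c}}=\langle x^2-cx,\ x^3-c^3\rangle$. So the involutions $x\mapsto\pm i/x$ contribute the four lines
\[
x_2=c\,x_1,\quad x_3=c^3x_0\qquad(c^4=-1).
\]
\end{example}

\begin{thebibliography}{9}

\bibitem{weddle}
Luca Chiantini, {\L}ucja Farnik, Giuseppe Favacchio, Brian Harbourne, Juan Migliore, Tomasz Szemberg, Justyna Szpond,
\emph{Weddle schemes}, arXiv:2606.25060 (2026).

\bibitem{harris}
Harris, \emph{Algebraic Geometry: A First Course}.

\end{thebibliography}
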